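# Eventual domination and the Katětov order on $\mathcal{AN}$

## The theorem: $f\mapsto\mathcal I_{M^f}$ is a Tukey reduction

Throughout, measures on $\omega$ are nonnegative and finite unless they are called signed, and $n$ is identified with $\{0,\dots,n-1\}$. The class $\mathcal{AN}$ of ideals, the Katětov order $\le_K$ and the relation $\preceq_T$ are recalled in the next section.

**Theorem 1.** $(\omega^\omega,\le^*)\preceq_T(\mathcal{AN},\le_K)$. Explicitly, for $f\in\omega^\omega$ put
$$f^+(i)=\max_{l\le i}f(l),\qquad M^f_i=i^2\bigl(1+f^+(i)\bigr)\quad(i\ge1),$$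
partition $\omega$ into consecutive intervals $I_1,I_2,\dots$ with $|I_i|=M^f_i$, and let
$$\Phi(f)=\Bigl\{A\subseteq\omega:\ \frac{i\,|A\cap I_i|}{M^f_i}\to0\ \text{ as } i\to\infty\Bigr\}.$$
Then $\Phi(f)\in\mathcal{AN}$. For every $\mathcal J\in\mathcal{AN}$ there are measures $\rho_j=\rho_j^{\mathcal J}$ $(j\ge1)$ on $\omega$ with pairwise disjoint finite supports $T_j$, with $\rho_j(\omega)=j$, and with $\rho_j(B)\to0$ for all $B\in\mathcal J$. Fix such a sequence for each $\mathcal J$, and let $N_j^{\mathcal J}=|T_j|$, $h_{\mathcal J}(i)=N^{\mathcal J}_{i^2}$ for $i\ge1$, $h_{\mathcal J}(0)=0$. Then for every $f\in\omega^\omega$ and every $\mathcal J\in\mathcal{AN}$,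
$$\Phi(f)\le_K\mathcal J\ \Longrightarrow\ f\le^*h_{\mathcal J}.$$

The question whether this reduction exists comes from Tomasz Żuchowski, "The Nikodym property and filters on $\omega$", arXiv:2403.07484 (2024). The opposite reduction $(\mathcal{AN},\le_K)\preceq_T(\omega^\omega,\le^*)$ is known, so with Theorem 1 the two preorders are Tukey equivalent.

In words: a function $f$ is coded by an ideal whose blocks $I_i$ are large when $f$ is large. If an ideal $\mathcal J$ lies above that ideal, then the support sizes of measures attached to $\mathcal J$ must be large as well, so large that they dominate $f$. The last three sections prove more: an exact description of $\le_K$ between ideals of this shape (Theorem 8), a monotone cofinal form of the reduction that also works for other preorders (Theorem 9), and an order embedding of $(\mathcal P(\omega),\subseteq^*)$ (Theorem 10).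

## Tukey maps, the class $\mathcal{AN}$, and the Katětov order

**Eventual domination.** For $f,g\in\omega^\omega$, $f\le^*g$ means $f(n)\le g(n)$ for all but finitely many $n$. Any countable family $\{f_0,f_1,\dots\}$ is $\le^*$-bounded, by $n\mapsto\max_{l\le n}f_l(n)$.

**Tukey reduction.** For preorders $P,Q$, a map $F:P\to Q$ is a Tukey reduction if for every $q_0\in Q$ there is $p_0\in P$ such that $F(p)\le q_0$ implies $p\le p_0$. That is, for each $q_0$ the set $\{p:F(p)\le q_0\}$ is bounded; equivalently, $F$ maps unbounded sets to unbounded sets. Write $P\preceq_TQ$ if there is such an $F$, and $P\equiv_TQ$ if $P\preceq_TQ$ and $Q\preceq_TP$.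

As an example, $(\omega,\le)\not\preceq_T(\omega^\omega,\le^*)$. Indeed, for any $F:\omega\to\omega^\omega$ the countable set $\{F(n):n\in\omega\}$ has an upper bound $q_0$. If $F$ were a Tukey reduction, all of $\omega$ would lie below a single $p_0\in\omega$.

In Theorem 1, $h_{\mathcal J}$ plays the role of $p_0$ for $q_0=\mathcal J$. It is important that $h_{\mathcal J}$ depends on $\mathcal J$ only, not on $f$.

**The space $N_F$.** Let $F$ be a free filter on $\omega$. The space $N_F=\omega\cup\{p_F\}$ has all points of $\omega$ isolated, and the open neighbourhoods of $p_F$ are the sets $A\cup\{p_F\}$ with $A\in F$. Every subset of $\omega$ is open, so a set $A\subseteq N_F$ with $p_F\notin A$ is clopen iff $\omega\setminus A\in F$, and a set $A$ with $p_F\in A$ is clopen iff $A\cap\omega\in F$. A finitely supported signed measure is $\mu=\sum_{x\in S}a_x\delta_x$ with $S\subseteq N_F$ finite, and $\|\mu\|=\sum_{x\in S}|a_x|$.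

**The class $\mathcal{AN}$.** Ideals on $\omega$ are proper and contain all finite sets. An ideal $\mathcal I$ is in $\mathcal{AN}$ if, for the dual filter $\mathcal I^*=\{\omega\setminus A:A\in\mathcal I\}$, there are finitely supported signed measures $\mu_n$ on $N_{\mathcal I^*}$ with $\|\mu_n\|\to\infty$ and $\mu_n(A)\to0$ for every clopen $A$.

The simplest member is the ideal $\mathrm{Fin}$ of finite sets: take $\mu_n=n(\delta_n-\delta_p)$, where $p$ is the non-isolated point. Then $\|\mu_n\|=2n$. A clopen set is either a finite subset of $\omega$ or a cofinite set containing $p$, and in both cases $\mu_n(A)=0$ for all large $n$.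

**Density submeasures.** A density submeasure on $\omega$ is $\varphi=\sup_k\nu_k$ (over $k\in\omega$), where the $\nu_k$ are measures on $\omega$ with pairwise disjoint finite supports. Put $\mathrm{Exh}(\varphi)=\{A\subseteq\omega:\lim_n\varphi(A\setminus n)=0\}$.

**Fact 2 (known; the only outside result we use).** $\mathcal I\in\mathcal{AN}$ if and only if $\mathcal I\subseteq\mathrm{Exh}(\varphi)$ for some density submeasure $\varphi$ with $\varphi(\omega)=\infty$.

The next lemma turns $\mathrm{Exh}$ into something one can compute with.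

**Lemma 3.** If $\varphi=\sup_k\nu_k$ is a density submeasure, then $\mathrm{Exh}(\varphi)=\{A\subseteq\omega:\nu_k(A)\to0\}$.

*Proof.* Let $A\in\mathrm{Exh}(\varphi)$ and $\varepsilon>0$. Pick $n$ with $\varphi(A\setminus n)\le\varepsilon$. The supports are disjoint, so at most $n$ of them meet $n$. For every other $k$, $\nu_k(A)=\nu_k(A\setminus n)\le\varphi(A\setminus n)\le\varepsilon$. Conversely, let $\nu_k(A)\to0$ and $\varepsilon>0$. Pick $k_0$ with $\nu_k(A)\le\varepsilon$ for $k\ge k_0$, and $n$ above all points of the supports of $\nu_k$, $k<k_0$. For $n'\ge n$, $\nu_k(A\setminus n')$ is $0$ if $k<k_0$ and at most $\varepsilon$ otherwise. So $\varphi(A\setminus n')\le\varepsilon$. $\blacksquare$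

**The Katětov orders.** $\mathcal I\le_K\mathcal J$ iff some $g:\omega\to\omega$ satisfies $g^{-1}[A]\in\mathcal J$ for every $A\in\mathcal I$. If moreover $g$ can be taken finite-to-one, write $\mathcal I\le_{KB}\mathcal J$ (Katětov–Blass). For example, $\mathcal I\subseteq\mathcal J$ gives $\mathcal I\le_{KB}\mathcal J$ through the identity, so $\mathrm{Fin}$ lies below every ideal. A constant map with value $c$ never witnesses $\mathcal I\le_K\mathcal J$, because $\{c\}\in\mathcal I$ while $g^{-1}[\{c\}]=\omega\notin\mathcal J$.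

## The block ideals $\mathcal I_M$ and their comparison by hand

Let $M=\langle M_i:i\ge1\rangle$ be a sequence of positive integers. Partition $\omega$ into consecutive intervals $I_i=I_i^M$ with $|I_i|=M_i$. Let $\lambda_i=\lambda_i^M$ give mass $i/M_i$ to each point of $I_i$, so that $\lambda_i(\omega)=i$. Define
$$\mathcal I_M=\mathrm{Exh}(\sup_i\lambda_i)=\{A\subseteq\omega:\lambda_i(A)=i\,|A\cap I_i|/M_i\to0\},$$
where the equality is Lemma 3. Thus $\Phi(f)=\mathcal I_{M^f}$.

**Lemma 4.** $\mathcal I_M$ is a proper ideal containing all finite sets, and $\mathcal I_M\in\mathcal{AN}$.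

*Proof.* It is clearly closed under subsets and finite unions and contains the finite sets. Since $\lambda_i(\omega)=i\not\to0$, it is proper. Put $\mu_i=\lambda_i-i\,\delta_p$, where $p$ is the non-isolated point of $N_{\mathcal I_M^*}$. Then $\|\mu_i\|=2i\to\infty$. Let $A$ be clopen. If $p\notin A$, then $A\in\mathcal I_M$ and $\mu_i(A)=\lambda_i(A)\to0$. If $p\in A$, then $B=\omega\setminus A\in\mathcal I_M$ and $\mu_i(A)=\lambda_i(A\cap\omega)-i=-\lambda_i(B)\to0$. $\blacksquare$

**Admissible sequences.** Call $M$ *admissible* if $M_i/i$ is nondecreasing and tends to $\infty$. Then $M_{i+1}\ge\frac{i+1}iM_i>M_i$, so $M$ is strictly increasing. For instance $M_i=2^i$ is admissible: the quotients are $2,2,\frac83,\dots$ A set with one point in each $I_i$ has $\lambda_i=i/2^i\to0$ and belongs to $\mathcal I_M$. A set with $\lfloor2^i/i\rfloor$ points in each $I_i$ has $\lambda_i\to1$ and does not. In general, the sets in $\mathcal I_M$ are those whose trace on $I_i$ is $o(M_i/i)$. The sequence $M^f$ is admissible, since $M^f_i/i=i(1+f^+(i))$.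

Now three comparisons by hand.

*From squares up to cubes.* Let $M_i=i^2$, $N_i=i^3$. Map $I^N_j$ onto $I^M_j$ with all fibres of size $j$. Then
$$\lambda_j^N(g^{-1}[A])=\frac{j}{j^3}\cdot j\,|A\cap I_j^M|=\frac{j|A\cap I^M_j|}{j^2}=\lambda^M_j(A),$$
so $\mathcal I_M\le_{KB}\mathcal I_N$.

*From fourth powers down to squares, block by block.* Let $M_i=i^4$, $N_j=j^2$. Suppose $g$ maps $I^N_j$ into $I^M_j$ for each $j$. Then $A=\bigcup_jg[I_j^N]$ has $\lambda_j^M(A)\le j\cdot j^2/j^4=1/j$. So $A\in\mathcal I_M$, yet $g^{-1}[A]=\omega$. Such a $g$ does not witness $\mathcal I_M\le_K\mathcal I_N$: too few points of $\mathcal I_N$'s blocks are available to spread the mass.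

*Smaller blocks can still suffice.* Let $M_i=4i^2$, $N_j=j^2$. Here $N_j<M_j$ for all $j$. But $\lceil j/3\rceil\le(j+2)/3$, and $2(j+2)\le3j$ for $j\ge4$, so with $k=\lceil j/3\rceil$ we have $M_k\le4\bigl(\frac{j+2}3\bigr)^2\le j^2=N_j$. Map $I_j^N$ onto $I_k^M$ for $j\ge4$ with fibres of size at most $\lceil N_j/M_k\rceil\le2N_j/M_k$, and let $g=0$ on the earlier blocks. Then
$$\lambda_j^N(g^{-1}[A])\le\frac j{N_j}\cdot\frac{2N_j}{M_k}|A\cap I_k^M|=\frac{2j}k\lambda_k^M(A)\le6\lambda^M_k(A)\to0.$$
So $\mathcal I_M\le_K\mathcal I_N$. A Katětov map may therefore move mass to a block of *lower* index, and the conclusion "$N_j\ge M_j$" is too much to hope for. What one can hope for is $N_j\ge M_{\lceil j/C\rceil}$ for a constant $C$.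

## Disjoint measures attached to an ideal in $\mathcal{AN}$

The purpose of this section is to give every $\mathcal J\in\mathcal{AN}$ measures that behave like the $\lambda_i$.

**Lemma 5.** Let $\mathcal J\in\mathcal{AN}$. There are measures $\rho_j$ $(j\ge1)$ with pairwise disjoint, finite, nonempty supports $T_j$ and $\rho_j(\omega)=j$ such that
$$\rho_j(B)\to0\quad\text{for every }B\in\mathcal J.\tag{1}$$

*Proof.* By Fact 2 take a density submeasure $\psi=\sup_k\nu_k$ with $\psi(\omega)=\infty$ and $\mathcal J\subseteq\mathrm{Exh}(\psi)$. Then $\sup_k\nu_k(\omega)=\infty$ while each $\nu_k(\omega)$ is finite. Hence for each $j$ infinitely many $k$ have $\nu_k(\omega)\ge j$, and we can choose $k_1<k_2<\cdots$ with $\nu_{k_j}(\omega)\ge j$. Put $\rho_j=\frac{j}{\nu_{k_j}(\omega)}\nu_{k_j}\le\nu_{k_j}$. The mass is $j$, and the support is that of $\nu_{k_j}$. By Lemma 3, $\rho_j(B)\le\nu_{k_j}(B)\to0$ for $B\in\mathcal J$. $\blacksquare$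

For each $\mathcal J\in\mathcal{AN}$ we fix such a sequence, with $N^{\mathcal J}_j=|T_j|$.

To see what (1) excludes: no maximal ideal $\mathcal J$ is in $\mathcal{AN}$. Otherwise let $E=\bigcup_{j\text{ even}}T_j$. For even $j$ we have $\rho_j(E)=j$, and for odd $j$ we have $\rho_j(\omega\setminus E)=j$. By (1) neither $E$ nor $\omega\setminus E$ is in $\mathcal J$, contradicting maximality.

## Images of supports: what counting gives, and where it stops

Let $g$ witness $\mathcal I_M\le_K\mathcal J$ with $M$ admissible. Push the measures forward: $\sigma_j(A)=\rho_j(g^{-1}[A])$. This is a measure of mass $j$, supported by $S_j=g[T_j]$, with $|S_j|\le N_j:=N_j^{\mathcal J}$, and $\sigma_j(A)\to0$ for every $A\in\mathcal I_M$. We want to show that $N_j$ is large.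

**Block-preserving maps.** Suppose first that $S_j\subseteq I_j$ for all $j$. If $jN_j/M_j\to0$ along an infinite set $E$ of indices, let $A=\bigcup_{j\in E}S_j$. Then $\lambda_j(A)\le jN_j/M_j$ for $j\in E$ and $\lambda_j(A)=0$ otherwise, so $A\in\mathcal I_M$. But $\sigma_j(A)=j$ for $j\in E$, a contradiction. So there is $c>0$ with $N_j\ge cM_j/j$ for all large $j$. For $M=M^f$ this reads $N_j\ge cj(1+f^+(j))$, which is at least $f(j)$ for large $j$. For such $g$ we would be finished.

The argument uses the *whole* image $S_j$ as a small set. For general $g$ this breaks down in two ways.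

**Obstacle 1: low blocks.** If $S_j\subseteq I_k$ with $k<j$, then $S_j$ may be all of $I_k$, as in the third comparison above. Then $\bigcup_jS_j$ is not in $\mathcal I_M$, and one has to discard part of the image. In the cleanest situation this can be repaired. Suppose $\sigma_j$ is uniform on $I_{k(j)}$, and $k(j)/j\to0$ along an infinite set $E$. No value $k$ is taken infinitely often, as $\sigma_j(I_k)=j$ whenever $k(j)=k$, while $I_k$ is finite. So, thinning $E$, we may assume $k(\cdot)$ is injective on $E$. Let $A$ consist of $\lceil M_k/j\rceil$ points of $I_k$ for each $j\in E$, $k=k(j)$. Then $\lambda_k(A)\le\frac kj+\frac k{M_k}\to0$, so $A\in\mathcal I_M$, but $\sigma_j(A)=j\lceil M_k/j\rceil/M_k\ge1$, a contradiction. The reason is that mass $j$ is too much for a block that comfortably carries only mass about $k$.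

**Obstacle 2: spreading.** One would like to reduce to a single block carrying a fixed fraction of $\sigma_j$. There may be none. Let $R_j=\{i:\frac{j(j-1)}2<i\le\frac{j(j+1)}2\}$, a set of $j$ indices, and let $\rho_j$ be the sum over $i\in R_j$ of the uniform probability measures on $I_i$. Then $\rho_j$ has mass $j$, the supports are finite and disjoint, and
$$\rho_j(A)=\sum_{i\in R_j}\frac{\lambda_i(A)}i\le\frac{j}{\frac{j(j-1)}2+1}\max_{i\in R_j}\lambda_i(A)\to0\qquad(A\in\mathcal I_M).$$
So $\mathcal J=\mathrm{Exh}(\sup_j\rho_j)\in\mathcal{AN}$ by Fact 2 and Lemma 3 (it is proper since $\rho_j(\omega)=j$), and the identity witnesses $\mathcal I_M\le_K\mathcal J$. Here $\sigma_j=\rho_j$, and every single block has $\sigma_j$-mass at most $1$ out of $j$.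

Both obstacles disappear if we stop choosing one set $A\in\mathcal I_M$ and one block at a time. We first prove a bound on $\sigma_j(A)$ that is *uniform over all sets $A$ that are thin in every block*, and then apply it, for each $j$ separately, to a thin set made greedily for $\sigma_j$ in all blocks at once. The bound then controls a sum over all blocks, and both the block-index question and the support-size question can be read off from that one sum.

## A uniform bound on sets that are thin in every block

**Lemma 6.** Let $M$ be any sequence of positive integers, and let $\sigma_j$ $(j\ge1)$ be measures on $\omega$ with finite supports $S_j$ such that $\sigma_j(A)\to0$ for every $A\in\mathcal I_M$. Then there are $\varepsilon\in(0,1]$ and $j_0$ such that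
$$\sigma_j(A)\le1\quad\text{whenever } j\ge j_0\text{ and }|A\cap I_i|\le\varepsilon M_i/i\text{ for all }i.$$

Note that $\lambda_i(A)\le\varepsilon$ for such $A$; they need not be in $\mathcal I_M$. The proof is a gliding hump: out of counterexamples with $\varepsilon=2^{-l}$ we assemble one set that *is* in $\mathcal I_M$.

*Proof.* Suppose the lemma fails. Then for all $l$ and $j'$ there are $j\ge j'$ and $B$ with $|B\cap I_i|\le2^{-l}M_i/i$ for all $i$ and $\sigma_j(B)>1$.

**Choice of the humps.** Let $n_1=1$. Given $n_l$, the set $\bigcup_{i<n_l}I_i$ is finite, hence in $\mathcal I_M$, and so its $\sigma_j$-measure tends to $0$. Therefore we can choose $j_l$ (with $j_l>j_{l-1}$ if $l>1$) and $B_l$ with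
$$\sigma_{j_l}\Bigl(\bigcup_{i<n_l}I_i\Bigr)\le\tfrac12,\qquad|B_l\cap I_i|\le2^{-l}M_i/i\ \text{ for all }i,\qquad\sigma_{j_l}(B_l)>1.$$
As $S_{j_l}$ is finite, choose $n_{l+1}>n_l$ with $S_{j_l}\subseteq\bigcup_{i<n_{l+1}}I_i$.

**Assembly.** Let $A_l=B_l\cap\bigcup_{n_l\le i<n_{l+1}}I_i$ and $A=\bigcup_lA_l$. For $n_l\le i<n_{l+1}$,
$$\lambda_i(A)=\lambda_i(A_l)\le\frac i{M_i}\cdot2^{-l}\frac{M_i}i=2^{-l},$$
so $\lambda_i(A)\to0$ and $A\in\mathcal I_M$. On the other hand, $\sigma_{j_l}$ lives on $\bigcup_{i<n_{l+1}}I_i$, so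
$$\sigma_{j_l}(A)\ge\sigma_{j_l}(A_l)\ge\sigma_{j_l}(B_l)-\sigma_{j_l}\Bigl(\bigcup_{i<n_l}I_i\Bigr)>\tfrac12\quad\text{for all }l.$$
Since $j_l\to\infty$, this contradicts $\sigma_j(A)\to0$. $\blacksquare$

## Support sizes under a Katětov map

**Proposition 7.** Let $M$ be admissible. For $j\ge1$ let $\rho_j$ be a measure on $\omega$ of total mass $j$ with finite support of size $N_j$. Suppose $g:\omega\to\omega$ satisfies $\rho_j(g^{-1}[A])\to0$ for all $A\in\mathcal I_M$. Then there is an integer $C\ge1$ with
$$N_j\ge M_{\lceil j/C\rceil}\quad\text{for all but finitely many }j.$$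

*Proof.* Let $\sigma_j(A)=\rho_j(g^{-1}[A])$, a measure of mass $j$ with finite support $S_j$, $|S_j|\le N_j$, and $\sigma_j(A)\to0$ for every $A\in\mathcal I_M$, in particular for every finite $A$. Take $\varepsilon$ and $j_0$ from Lemma 6.

**Step 1: a greedy thin set, giving one inequality over all blocks.** Since $M_i/i\to\infty$, fix $i_0$ with $\varepsilon M_i/i\ge1$ for $i\ge i_0$. For these $i$ let $q_i=\lfloor\varepsilon M_i/i\rfloor$. As $\lfloor x\rfloor\ge x/2$ for $x\ge1$, we have $q_i\ge\varepsilon M_i/(2i)$. Let $j\ge j_0$ and write $m_i=\sigma_j(I_i)$, $s_i=|S_j\cap I_i|$. Define $A$ as follows. For $i\ge i_0$, $A\cap I_i$ consists of the $q_i$ points of $S_j\cap I_i$ of largest $\sigma_j$-mass, or of all of $S_j\cap I_i$ if $s_i\le q_i$. For $i<i_0$, $A\cap I_i=\emptyset$. The $q_i$ heaviest of $s_i$ points carry at least the fraction $q_i/s_i$ of the mass, so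
$$\sigma_j(A\cap I_i)\ge m_i\min(1,q_i/s_i)\qquad(i\ge i_0),$$
where the minimum is read as $1$ if $s_i=0$ (then $m_i=0$). Since $|A\cap I_i|\le\varepsilon M_i/i$ for all $i$, Lemma 6 gives $\sigma_j(A)\le1$, that is,
$$\sum_{i\ge i_0}m_i\min(1,q_i/s_i)\le1.\tag{2}$$

**Step 2: little mass lies in low blocks.** Here we use only $s_i\le M_i$. Since $q_i\ge\varepsilon M_i/(2i)$ and $\varepsilon\le1$, we get $\min(1,q_i/s_i)\ge\varepsilon/(2i)$, so (2) gives
$$\sum_{i\ge i_0}\frac{m_i}i\le\frac2\varepsilon.\tag{3}$$
Put $C_0=8/\varepsilon\ge8$ and $k=\lceil j/C_0\rceil$. From now on let $j$ be so large that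
$$j\ge\max(j_0,C_0),\qquad k\ge i_0,\qquad\sigma_j\Bigl(\bigcup_{i<i_0}I_i\Bigr)\le1.$$
The last holds for large $j$ because the set is finite; also $1\le j/4$ as $j\ge8$. For integers, $i<k$ is the same as $i<j/C_0$, and for such $i\ge i_0$ we have $m_i\le\frac j{C_0}\cdot\frac{m_i}i$. By (3),
$$\sum_{i_0\le i<k}m_i\le\frac j{C_0}\cdot\frac2\varepsilon=\frac j4.$$
Blocks below $i_0$ carry at most $j/4$ as well, and $\sum_im_i=j$. Hence
$$\sum_{i\ge k}m_i\ge\frac j2.\tag{4}$$

**Step 3: in high blocks, mass needs many points.** Now we use $s_i\le|S_j|\le N_j$. For $i\ge k$, since $M_i/i$ is nondecreasing,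
$$\min(1,q_i/s_i)\ge\min\Bigl(1,\frac{\varepsilon M_i}{2iN_j}\Bigr)\ge\min\Bigl(1,\frac{\varepsilon M_k}{2kN_j}\Bigr).$$
The right side no longer depends on $i$, so (2) and (4) give
$$\frac j2\min\Bigl(1,\frac{\varepsilon M_k}{2kN_j}\Bigr)\le1.$$
As $j\ge8$, the minimum is at most $2/j<1$. Hence $\frac{\varepsilon M_k}{2kN_j}\le\frac2j$, that is,
$$N_j\ge\frac{\varepsilon j}{4k}M_k.$$

**Step 4: the constant.** Since $j\ge C_0$, $k\le j/C_0+1\le2j/C_0$, so $j/k\ge C_0/2=4/\varepsilon$. Therefore $N_j\ge M_k=M_{\lceil j/C_0\rceil}$. If $C\ge C_0$ is an integer, then $\lceil j/C\rceil\le\lceil j/C_0\rceil$, and $N_j\ge M_{\lceil j/C\rceil}$ because $M$ is increasing. $\blacksquare$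

In Obstacle 1 the contradiction came from Step 2, and in Obstacle 2 no single block matters because (2) is a sum. The supports of the $\rho_j$ were not assumed disjoint.

## Proof of Theorem 1

The existence of the $\rho_j$ is Lemma 5, and $\Phi(f)=\mathcal I_{M^f}\in\mathcal{AN}$ is Lemma 4. It remains to absorb the constant $C$, which depends on $g$ and hence on $f$ as well as $\mathcal J$. The index $i^2$ in $h_{\mathcal J}(i)=N^{\mathcal J}_{i^2}$ does this.

Let $g$ witness $\mathcal I_{M^f}\le_K\mathcal J$. For $A\in\mathcal I_{M^f}$ we have $g^{-1}[A]\in\mathcal J$, so $\rho_j(g^{-1}[A])\to0$ by (1). As $M^f$ is admissible, Proposition 7 yields $C$ with $N_j^{\mathcal J}\ge M^f_{\lceil j/C\rceil}$ for all but finitely many $j$. Take $j=i^2$ with $i\ge C$. Then $\lceil i^2/C\rceil\ge i$, and since $M^f$ is increasing, for all but finitely many $i$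
$$f(i)\le M_i^f\le M^f_{\lceil i^2/C\rceil}\le N^{\mathcal J}_{i^2}=h_{\mathcal J}(i).$$
So $f\le^*h_{\mathcal J}$. Since $h_{\mathcal J}$ depends only on $\mathcal J$, the map $\Phi$ is a Tukey reduction. $\blacksquare$

## The Katětov order between block ideals

Proposition 7 is sharp on block ideals: its conclusion is also sufficient.

**Theorem 8.** Let $M$ be admissible and let $N=\langle N_j:j\ge1\rangle$ be any sequence of positive integers. The following are equivalent:

1. $\mathcal I_M\le_K\mathcal I_N$;
2. $\mathcal I_M\le_{KB}\mathcal I_N$;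
3. there is an integer $C\ge1$ with $N_j\ge M_{\lceil j/C\rceil}$ for all but finitely many $j$.

*Proof.* (2)⇒(1) is trivial.

(1)⇒(3): if $g$ witnesses (1), then $\lambda^N_j(g^{-1}[A])\to0$ for all $A\in\mathcal I_M$. Apply Proposition 7 to $\rho_j=\lambda_j^N$, which has mass $j$ and support of size $N_j$.

(3)⇒(2): we repeat the third hand comparison. Let (3) hold for all $j\ge j_1$. For $j\ge j_1$ and $k=\lceil j/C\rceil$ choose $g\restriction I_j^N:I_j^N\to I_k^M$ with all fibres of size at most $\lceil N_j/M_k\rceil$. This is at most $2N_j/M_k$ because $N_j\ge M_k$. Let $g=0$ on the finite set $\bigcup_{j<j_1}I_j^N$. Each $k$ equals $\lceil j/C\rceil$ for at most $C$ values of $j$, so $g$ is finite-to-one. For $A\in\mathcal I_M$ and $j\ge j_1$, using $j/k\le C$,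
$$\lambda_j^N(g^{-1}[A])\le\frac j{N_j}\cdot\frac{2N_j}{M_k}|A\cap I_k^M|=\frac{2j}k\lambda_k^M(A)\le2C\,\lambda^M_{\lceil j/C\rceil}(A)\to0.\qquad\blacksquare$$

For instance, with $M_i=i^3$ and $N_j=j^2$ condition (3) fails for every $C$. So $\mathcal I_M\not\le_K\mathcal I_N$, whereas the block-by-block count that settled $i^4$ gives only $\lambda_j^M(A)\le j\cdot j^2/j^3=1$ here.

## Tukey equivalence with $(\omega^\omega,\le^*)$ for preorders between $\le_{KB}$ and $\le_K$

A subset of a preorder is *unbounded* if it has no upper bound, and *cofinal* if every element lies below one of its members. Let $\mathfrak b$ and $\mathfrak d$ be the least sizes of a $\le^*$-unbounded and of a $\le^*$-cofinal family in $\omega^\omega$.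

**Theorem 9.** Let $\sqsubseteq$ be any preorder on $\mathcal{AN}$ with ${\le_{KB}}\subseteq{\sqsubseteq}\subseteq{\le_K}$. Then $(\mathcal{AN},\sqsubseteq)\equiv_T(\omega^\omega,\le^*)$. Moreover, $\Phi$ is monotone from $\le^*$ to $\sqsubseteq$, has $\sqsubseteq$-cofinal range, and is a Tukey reduction. Consequently $(\mathcal{AN},\sqsubseteq)$ is directed, the least size of a $\sqsubseteq$-unbounded family in $\mathcal{AN}$ is $\mathfrak b$, and the least size of a $\sqsubseteq$-cofinal family is $\mathfrak d$.

In particular $(\mathcal{AN},\le_K)\equiv_T(\mathcal{AN},\le_{KB})\equiv_T(\omega^\omega,\le^*)$.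

*Proof.*

**Step 1: $\Phi$ is a Tukey reduction.** $\Phi(f)\sqsubseteq\mathcal J$ implies $\Phi(f)\le_K\mathcal J$, and Theorem 1 gives $f\le^*h_{\mathcal J}$.

**Step 2: the reverse reduction, and cofinality of the range.** Let $e(\mathcal J)(i)=N_i^{\mathcal J}$ for $i\ge1$ and $e(\mathcal J)(0)=0$. We show
$$e(\mathcal J)\le^*f\ \Longrightarrow\ \mathcal J\le_{KB}\Phi(f).\tag{5}$$
This says that $e:(\mathcal{AN},\sqsubseteq)\to(\omega^\omega,\le^*)$ is a Tukey reduction, with $\Phi(f)$ as the bound for $f$. Taking $f=e(\mathcal J)$, it also says that $\Phi$ has cofinal range.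

Write $M=M^f$, $N=N^{\mathcal J}$, and let $i_1\ge1$ be such that $N_i\le f(i)$ for $i\ge i_1$. Then $M_i\ge i^2N_i$ for $i\ge i_1$. The plan is to copy $\rho_i$ onto the uniform measure of $I_i$, up to rounding. For $i\ge i_1$ define $g:I_i\to T_i$ by assigning $\lfloor\rho_i(\{x\})M_i/i\rfloor$ points of $I_i$ to each $x\in T_i$. This is possible since $\sum_{x\in T_i}\rho_i(\{x\})M_i/i=M_i$. Each of the $N_i$ roundings loses less than one point, so fewer than $N_i$ points of $I_i$ are left; send them all to one fixed point of $T_i$. On $\bigcup_{i<i_1}I_i$ let $g=0$. Since the $T_i$ are pairwise disjoint, each point has preimages in at most one $I_i$ with $i\ge i_1$, besides the finite set $\bigcup_{i<i_1}I_i$. So $g$ is finite-to-one. For $B\in\mathcal J$ and $i\ge i_1$,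
$$\lambda_i(g^{-1}[B])\le\frac i{M_i}\Bigl(\sum_{x\in B\cap T_i}\rho_i(\{x\})\frac{M_i}i+N_i\Bigr)=\rho_i(B)+\frac{iN_i}{M_i}\le\rho_i(B)+\frac1i\to0$$
by (1). So $g^{-1}[B]\in\mathcal I_M=\Phi(f)$, which proves (5).

**Step 3: monotonicity.** Let $f\le^*f'$, say $f(l)\le f'(l)$ for $l\ge l_0$. Let $K$ be the maximum of $f(l)$ over $l<l_0$ (or $0$ if $l_0=0$). Then $f^+\le K+f'^+$ everywhere, hence $M_i^f\le(K+1)M_i^{f'}$ for all $i$. The factor $K+1$ is removed by shifting the index. Put $C=2(K+1)$, $j\ge C$ and $k=\lceil j/C\rceil\le j$. Then $k\le j/C+1\le2j/C$, so $k/j\le2/C=1/(K+1)$. As $M^f_k/k\le M^f_j/j$,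
$$M_k^f\le\frac kjM_j^f\le\frac kj(K+1)M_j^{f'}\le M_j^{f'}.$$
By Theorem 8 with $M=M^f$ and $N=M^{f'}$, $\Phi(f)\le_{KB}\Phi(f')$, hence $\Phi(f)\sqsubseteq\Phi(f')$.

**Step 4: the consequences.** Let $F:P\to Q$ be a Tukey reduction. It maps unbounded sets to unbounded sets, so the least size of an unbounded set in $Q$ is at most that in $P$. If $D\subseteq Q$ is cofinal, choose for each $q\in D$ a bound $p_q\in P$ with $F(p)\le q\Rightarrow p\le p_q$. Then $\{p_q:q\in D\}$ is cofinal in $P$, because every $p$ has some $q\in D$ with $F(p)\le q$. So the least size of a cofinal set in $P$ is at most that in $Q$. By Steps 1 and 2 there are reductions both ways, so both numbers agree for $(\mathcal{AN},\sqsubseteq)$ and $(\omega^\omega,\le^*)$, and they are $\mathfrak b$ and $\mathfrak d$. For directedness, given $\mathcal J_1,\mathcal J_2$, let $f=\max(e(\mathcal J_1),e(\mathcal J_2))$ pointwise. By (5), $\Phi(f)$ is above both. $\blacksquare$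

## An embedding of $(\mathcal P(\omega),\subseteq^*)$

Here $X\subseteq^*Y$ means that $X\setminus Y$ is finite, and a map $E$ of preorders is an order embedding if $p\le p'\iff E(p)\le E(p')$. The map $\Phi$ is monotone, but Theorem 8 allows a rescaling of indices by $C$, so to code sets faithfully we use blocks on which such a rescaling changes little: the index ranges $[n!,(n+1)!)$ are longer than any fixed factor.

**Theorem 10.** The preorder $(\mathcal P(\omega),\subseteq^*)$, and hence also $(\omega^\omega,\le^*)$, order-embeds into $(\mathcal{AN},\le_K)$ and, via the same map, into $(\mathcal{AN},\le_{KB})$.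

*Proof.* For $X\subseteq\omega$ let
$$M_i^X=i\cdot2^{\,n^2+n\mathbf 1_X(n)}\qquad\text{for }n!\le i<(n+1)!,\ n\ge1.$$
The quotient $M^X_i/i$ is constant on each range. It does not decrease from one range to the next, since $(n+1)^2\ge n^2+n$, and it tends to $\infty$. So $M^X$ is admissible. We show
$$X\subseteq^*Y\iff\mathcal I_{M^X}\le_K\mathcal I_{M^Y}\iff\mathcal I_{M^X}\le_{KB}\mathcal I_{M^Y}.$$
The second equivalence is Theorem 8.

**Preservation.** If $X\subseteq^*Y$, then $\mathbf 1_X(n)\le\mathbf 1_Y(n)$ for all but finitely many $n$, so $M^X_i\le M_i^Y$ for all but finitely many $i$. Theorem 8 applies with $C=1$.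

**Reflection.** Suppose $X\setminus Y$ is infinite but $\mathcal I_{M^X}\le_K\mathcal I_{M^Y}$. By Theorem 8 there is $C$ with $M_j^Y\ge M^X_{\lceil j/C\rceil}$ for all but finitely many $j$. Take a large $n\in X\setminus Y$ with $n\ge C$, and let $j=C\,n!$. Then $n!\le j\le n\cdot n!<(n+1)!$ and $\lceil j/C\rceil=n!$, so both indices lie in the $n$-th range. As $n\notin Y$ and $n\in X$, the inequality reads
$$C\,n!\,2^{n^2}\ge n!\,2^{n^2+n},\quad\text{i.e. } C\ge2^n,$$
which is false for large $n$.

**The case of $\omega^\omega$.** For $f\in\omega^\omega$ let $D_f=\{(n,m):m<f(n)\}\subseteq\omega\times\omega$. Then $D_f\setminus D_{f'}=\{(n,m):f'(n)\le m<f(n)\}$, which is finite iff $f(n)>f'(n)$ for only finitely many $n$, that is, iff $f\le^*f'$. So $f\mapsto D_f$ embeds $(\omega^\omega,\le^*)$ into $(\mathcal P(\omega\times\omega),\subseteq^*)$, which is isomorphic to $(\mathcal P(\omega),\subseteq^*)$ through a bijection $\omega\times\omega\to\omega$. $\blacksquare$
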